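# Random independent sets whose shadow is as large as the degrees allow

Throughout, $r\ge 2$ is a fixed integer, $\log$ is the natural logarithm, and "hypergraph" means $(r+1)$-uniform hypergraph: a finite vertex set together with a set of $(r+1)$-element subsets called edges. The degree of a vertex is the number of edges containing it. We fix the constant
$$K:=r\,2^{2r+4}.$$

## 1. A hypergraph with few busy vertices and many quiet ones

**Definition (linear).** A hypergraph is linear if any two distinct edges $e,f$ satisfy $|e\cap f|\le 1$.

For $r=2$, the edges $\{1,2,3\},\{3,4,5\}$ form a linear hypergraph, while $\{1,2,3\},\{2,3,4\}$ do not.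

**Construction of $H_1$.** Let $d\ge K$ and let $p\ge\max(d,r+1)$ be prime. Put
$$B=\mathbb Z_p,\qquad A=\{1,\dots,r\}\times\mathbb Z_p\times\mathbb Z_K ,\qquad |B|=p,\quad |A|=rKp .$$
The hypergraph $H_1$ has vertex set $A\cup B$ and, for each $v\in\mathbb Z_p$ and each integer $0\le i\le d-1$, the edge
$$e_{v,i}=\{v\}\cup\{(j,\;v+ji,\;i\bmod K):1\le j\le r\}.$$

So an edge starts at a vertex $v\in B$, walks through the $r$ layers of $A$ with slope $i$, and stays in the "color" $i \bmod K$. The color is what makes $A$ large: without it $A$ would have $rp$ vertices, and with it the same $pd$ edges are spread over $K$ times as many.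

To see the edges in a small case, take $r=2$, $p=d=3$ and, only for this illustration, $2$ colors in place of $K$. The edges at $v=0$ are
$$\{0,(1,0,0),(2,0,0)\},\quad \{0,(1,1,1),(2,2,1)\},\quad \{0,(1,2,0),(2,1,0)\},$$
for $i=0,1,2$. Each vertex $(j,u,0)$ has degree $2$ (from $i=0,2$) and each $(j,u,1)$ has degree $1$ (from $i=1$), while vertices of $B$ have degree $3$.

**Step 1: $H_1$ is linear and has $pd$ edges.** We show that two edges with different index pairs $(v,i)\ne(v',i')$ share at most one vertex. Since edges have $r+1\ge3$ vertices, this also shows that the $pd$ listed edges are distinct.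

Suppose $v=v'$, so $i\ne i'$. A common vertex in layer $j$ would give $v+ji\equiv v+ji'$, so $j(i-i')\equiv 0\pmod p$. But $1\le j\le r<p$ and $0<|i-i'|<d\le p$, so this is impossible, and the edges share only $v$.

Suppose $v\ne v'$. Then no vertex of $B$ is shared. An edge has one vertex in each layer, so two shared vertices would lie in layers $j\ne j'$, with $v+ji\equiv v'+ji'$ and $v+j'i\equiv v'+j'i'$. Subtracting, $(j-j')(i-i')\equiv0\pmod p$. As $0<|j-j'|<p$ and $|i-i'|<p$, we get $i=i'$, and then $v=v'$, a contradiction.

**Step 2: the degrees are unbalanced.** A vertex $v\in B$ lies in exactly the $d$ edges $e_{v,0},\dots,e_{v,d-1}$. A vertex $(j,u,c)\in A$ lies in $e_{v,i}$ exactly when $i\equiv c\pmod K$ and $v=u-ji$, so its degree is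
$$\#\{0\le i<d:\ i\equiv c \bmod K\}\in\{\lfloor d/K\rfloor,\lceil d/K\rceil\}.$$
Since $d\ge K$, this is at most $d/K+1\le 2d/K$. In particular $H_1$ has maximum degree exactly $d$.

**Step 3: no edge lies inside $A$.** Every edge contains its vertex $v\in B$.

Thus all $2^{rKp}$ subsets of the quiet side $A$ contain no edge, while the busy side $B$ has only $2^p$ subsets. A uniformly random edge-free set of vertices will therefore look, on $A$, much like a uniformly random subset of $A$. It will contain the whole $A$-part of about a $2^{-r}$ fraction of the $pd$ edges. That is the property we are after, and the next section says why.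

## 2. The shadow of an independent set, and a conjectured density factor

**Definition (independent sets).** A set of vertices is independent if it contains no edge. We write $\mathcal I(H)$ for the family of all independent sets, $i(H)=|\mathcal I(H)|$, and $\alpha(H)$ for the maximum size of an independent set.

**Definition (shadow).** For an independent set $I$ of $H$, $\partial_rI$ is the set of $r$-element subsets $S\subseteq I$ such that $S\cup\{v\}$ is an edge for some vertex $v$. Necessarily $v\notin I$, since otherwise $I$ would contain an edge.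

For example, let $r=2$ and let $H$ be the Fano plane (7 points, 7 lines of 3 points, any two points on exactly one line, any two lines meeting). Let $I$ be the complement of a line $\ell$. Every line meets $\ell$, so $I$ is independent. Every pair of points of $I$ lies on a line, so $\partial_2I$ consists of all $6$ pairs. The same happens in any Steiner triple system, where every pair of vertices lies in exactly one edge: $\partial_2I=\binom I2$ for every independent $I$.

In a linear hypergraph the shadow can be counted by edges:
$$|\partial_rI|=\#\{e\in E(H):|e\cap I|=r\}.\tag{1}$$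
Indeed, send an edge $e$ with $|e\cap I|=r$ to $e\cap I\in\partial_rI$. This is onto: if $S\cup\{v\}=e$ is an edge with $S\subseteq I$, then $v\notin I$ and $e\cap I=S$. It is one-to-one: distinct edges share at most one vertex, and $r\ge2$.

The following comes from Jacques Verstraete, Chase Wilson, "Independent Sets in Hypergraphs", arXiv:2409.19908 (2024).

**Conjecture.** For $r\ge2$ there exists $\Gamma_r>0$, depending only on $r$, such that the following holds. Let $H$ be any $n$-vertex linear $(r+1)$-uniform hypergraph of maximum degree $d\ge1$, and let $I\in\mathcal I(H)$ be sampled uniformly at random from all independent sets of $H$. Then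
$$\mathrm E(|\partial_rI|)\le \Gamma_r\cdot d\,\alpha(H)^r n^{1-r}.\tag{2}$$

The right side has a simple reading. There are at most $nd$ pairs (edge, vertex in it), each leaving an $r$-set, and if each $r$-set were in $I$ with probability $(\alpha/n)^r$ we would expect $nd(\alpha/n)^r=d\alpha^rn^{1-r}$. So (2) says that, up to a constant, a random independent set has no more $r$-sets in its shadow than a random set of density $\alpha/n$ would suggest.

There is also a bound that uses only the degrees. Each vertex $v \in I$ lies in at most $\deg(v)$ members of $\partial_rI$, by (1), so counting pairs $(v,S)$ with $v\in S\in\partial_rI$,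
$$r|\partial_rI|\le\sum_{v\in I}\deg(v)\le d|I|,\qquad\text{hence}\qquad \mathrm E|\partial_rI|\le\frac dr\,\alpha(H)=\frac1r\,d\,\alpha(H)^rn^{1-r}\Big(\frac n{\alpha(H)}\Big)^{r-1}.\tag{3}$$
The conjecture would save the factor $(n/\alpha)^{r-1}$ over this trivial bound.

**Small cases.** When $d=1$, $H$ consists of $M$ disjoint edges and some isolated vertices. In one edge, $r+1$ of the $2^{r+1}-1$ independent sets have size $r$, so $\mathrm E|\partial_rI|=M(r+1)/(2^{r+1}-1)\le n/7$. On the other side $\alpha\ge rn/(r+1)$, so $\alpha^rn^{1-r}\ge n(1+1/r)^{-r}\ge n/e$. Thus (2) holds with $\Gamma_r=1$.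

For Steiner triple systems on $n\ge3$ vertices, $r=2$ and $d=(n-1)/2$. Here $\mathrm E|\partial_2I|\le\alpha^2/2$, while $d\alpha^2/n=\frac{n-1}{2n}\alpha^2\ge\alpha^2/3$, so (2) holds with $\Gamma_2=3/2$.

For any fixed $d$, (2) holds with a constant depending on $d$. Join two vertices when they share an edge; this graph has maximum degree at most $rd$, so the greedy algorithm finds $n/(rd+1)$ pairwise non-adjacent vertices, which form an independent set of $H$. Hence $n/\alpha\le rd+1$, and (3) gives (2) with the constant $(rd+1)^{r-1}/r$.

So a counterexample needs $d\to\infty$, a shadow close to the trivial bound $d\alpha/r$, and $n/\alpha$ large. The hypergraph $H_1$ will give the first two. It cannot be a counterexample by itself: $A$ is independent, so $\alpha(H_1)\ge rKp\ge\frac12(rK+1)p$, and $n/\alpha\le2$. But the right side of (2) only sees the average density $\alpha/n$, while the shadow is created locally. If we add to $H_1$ many vertices that contribute little to $\alpha$, the average density falls and the shadow stays. Here is what this yields.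

**Theorem 1.** There are $c_r>0$, $C_r\ge1$ such that the following holds. Let $d\ge K$ and let $y_d:=C_r(\log d/d)^{1/r}\le\delta\le1$. Then there are infinitely many $n$ for which there is an $n$-vertex linear $(r+1)$-uniform $H$ of maximum degree exactly $d$ with
$$\tfrac16\,\delta n\le\alpha(H)\le2\delta n,\qquad \mathrm E|\partial_rI|\ge c_r\,d\,\alpha(H).$$

**Corollary.** The conjecture is false for every $r\ge2$. If $d\ge K$ is such that $y_d\le1$, there are $H$ as in Theorem 1 with
$$\frac{\mathrm E|\partial_rI|}{d\,\alpha(H)^rn^{1-r}}\ \ge\ \frac{c_r}{(2y_d)^{r-1}}=c_r'\Big(\frac d{\log d}\Big)^{(r-1)/r},\tag{4}$$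
which tends to infinity with $d$.

To get the Corollary, take $\delta=y_d$, which is at most $1$ for all large $d$. Then $d\alpha^rn^{1-r}=d\alpha(\alpha/n)^{r-1}\le d\alpha(2y_d)^{r-1}$, and we divide. Here $c_r'=c_r(2C_r)^{-(r-1)}$. Since the bound tends to infinity, no constant $\Gamma_r$ can exist.

**Theorem 2.** For $d\ge2$ let $\Phi_r(d)$ be the supremum of $\mathrm E|\partial_rI|/(d\,\alpha(H)^rn^{1-r})$ over all linear $(r+1)$-uniform $H$ of maximum degree $d$. Then $\Phi_r(d)=\Theta_r\big((d/\log d)^{(r-1)/r}\big)$.

**Theorem 3.** There are $d_0,c,C>0$ depending only on $r$ such that for every $d\ge d_0$ there are infinitely many connected, $d$-regular, linear $(r+1)$-uniform $H$ with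
$$\alpha(H)\le C\,n\,d^{-1/r}(\log d)^{1+1/r}\quad\text{and}\quad\mathrm E|\partial_rI|\ge c\,d\,\alpha(H).$$
Hence the conjecture fails even for connected regular $H$, by a factor at least $c'd^{(r-1)/r}(\log d)^{-(r^2-1)/r}$, with $c'>0$ depending only on $r$.

## 3. Almost every subset of $A$ contains the $A$-part of many edges

We use McDiarmid's bounded-difference inequality: if $X$ is a function of independent random variables $\xi_1,\dots,\xi_M$ and changing $\xi_k$ alone changes $X$ by at most $c_k$, then $P(X\le\mathrm EX-t)\le\exp(-2t^2/\sum_kc_k^2)$ for $t>0$.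

**Why the colors are needed.** Suppose we drop the colors, so that $A$ has $rp$ vertices, each of degree $d$. Let $S\subseteq A$ be uniformly random and let $X$ be the number of edges whose $A$-part lies in $S$. Then $\mathrm EX=2^{-r}pd$, and McDiarmid with $t=2^{-r-1}pd$ bounds the probability that $X$ is at most half its mean by
$$\exp\Big(-\frac{2\cdot2^{-2r-2}p^2d^2}{rp\,d^2}\Big)=\exp\big(-2^{-2r-1}p/r\big).$$
To pass from a random subset of $A$ to a random independent set $I$ we must allow for the at most $2^p$ possibilities for $I\cap B$. That costs a factor $2^p=e^{p\log2}$, and $2^{-2r-1}/r\le1/64<\log2$. The product exceeds $1$, so the argument says nothing. The remedy is visible in the exponent. With $K$ colors the mean is unchanged, the number of variables grows by a factor $K$, and the squared differences shrink by a factor of order $K^2$. So the exponent grows by a factor of order $K$, while $B$ still has only $2^p$ subsets.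

**Setup.** For $L\ge1$ take $L$ disjoint copies of $H_1$, and let $A^*,B^*$ be the unions of the copies of $A,B$. (Theorem 1 needs only $L=1$; Theorem 3 needs larger $L$.) For $S\subseteq A^*$ let $X(S)$ be the number of the $pdL$ edges $e$ with $e\cap A^*\subseteq S$. Call $S$ bad if $X(S)\le2^{-r-1}pdL$.

**Claim.** At most $2^{|A^*|}e^{-2pL}$ sets $S\subseteq A^*$ are bad.

**Proof of the Claim.** Let $S$ be uniformly random, so each vertex of $A^*$ is in $S$ independently with probability $\frac12$. Each edge has exactly $r$ vertices in $A^*$, so $\mathrm EX=2^{-r}pdL$. Adding or removing one vertex affects only the edges through it, so it changes $X$ by at most $2d/K$, by Step 2 of Section 1. With $|A^*|=rKpL$ and $t=2^{-r-1}pdL$,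
$$P(S\text{ bad})\le\exp\Big(-\frac{2\cdot2^{-2r-2}p^2d^2L^2}{rKpL\cdot4d^2/K^2}\Big)=\exp\Big(-\frac{2^{-2r-3}KpL}{r}\Big)=e^{-2pL},$$
the last step because $K=r2^{2r+4}$. $\square$

**Lemma 1.** For uniformly random $I\in\mathcal I(H_1)$, $\mathrm E|\partial_rI|\ge2^{-r-2}pd$.

**Proof.** We compare the number of independent sets with a bad trace on $A$ to the number of all independent sets. Take $L=1$. Every subset of $A$ is independent, so $i(H_1)\ge2^{|A|}$. An independent set $I$ with $I\cap A$ bad is determined by $I\cap A$, with at most $2^{|A|}e^{-2p}$ choices, and $I\cap B$, with at most $2^p$ choices. Hence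
$$P(I\cap A\text{ bad})\le\frac{2^{p}\,2^{|A|}e^{-2p}}{2^{|A|}}=e^{-(2-\log2)p}\le\tfrac12 ,$$
since $p\ge3$. If an edge $e$ has $e\cap A\subseteq I$, then $e\cap A$ is an $r$-subset of $I$ completed to an edge by its $B$-vertex, so it belongs to $\partial_rI$. Distinct edges give distinct $r$-sets by linearity. Thus $|\partial_rI|\ge X(I\cap A)$. With probability at least $\frac12$ this exceeds $2^{-r-1}pd$, so $\mathrm E|\partial_rI|\ge\frac12\cdot2^{-r-1}pd$. $\square$

## 4. Linear hypergraphs with independence number $O\big((\log d/d)^{1/r}N\big)$

The dilution needs a hypergraph of maximum degree at most $d$ in which every independent set is a small fraction of the vertices. A random hypergraph with about $DN$ edges up to constants, with $D$ slightly below $d$, has the right independence number, but it is neither linear nor of bounded degree. We repair it by deleting edges, and check that few edges are deleted. Connectedness is not needed for Theorem 1 but will be for Theorem 3; we get it from a path put in from the start.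

**Lemma 2.** There is $C_r\ge1$ such that for every $d\ge5$ there is $N_0$ with the following property. For each $N\ge N_0$ with $N\equiv1\pmod r$ there is a connected linear $(r+1)$-uniform hypergraph $F$ on $N$ vertices with maximum degree at most $d$ and $\alpha(F)\le C_r(\log d/d)^{1/r}N$.

**Step 1: the connecting path and the parameters.** Let $T$ be the loose path on $[N]=\{1,\dots,N\}$ with edges $\{1+(k-1)r,\dots,1+kr\}$ for $1\le k\le(N-1)/r$. For $r=2$, $N=7$ these are $\{1,2,3\},\{3,4,5\},\{5,6,7\}$. Consecutive edges share one vertex and other pairs are disjoint, so $T$ is linear, connected, spanning, and of maximum degree at most $2$. Put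
$$D=d-2\ge3,\qquad b=2^{r+7}(r+1),\qquad x=\Big(\frac{b\log D}{D}\Big)^{1/r},\qquad C_r=5(2b)^{1/r}.$$
Since $d\ge5$ we have $D\ge3d/5$, so $1/D\le2/d$, and $\log D\le\log d$. Hence
$$5x\le5\Big(\frac{2b\log d}{d}\Big)^{1/r}=C_r(\log d/d)^{1/r}.$$
So it is enough to find $F$ with $\alpha(F)\le5xN$. If $x>1$, take $F=T$: $\alpha(T)\le N\le5xN$. From now on $x\le1$, and $N$ is as large as needed in terms of $r$ and $d$.

**Step 2: random edges and the deletion rule.** Let $E_1,\dots,E_m$ be independent uniformly random $(r+1)$-subsets of $[N]$, with
$$m=\Big\lfloor\frac{DN}{2e(r+1)}\Big\rfloor\ge\frac{DN}{4e(r+1)}$$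
(here $e=2.718\ldots$, and the inequality holds for $N$ large). Delete the index $i$ if

1. $|E_i\cap E_j|\ge2$ for some $j>i$, or
2. $|E_i\cap f|\ge2$ for some edge $f$ of $T$, or
3. $E_i$ contains a vertex lying in more than $D$ of the sets $E_1,\dots,E_m$.

Let $F$ consist of $T$ and the surviving $E_i$. It is linear: if $i<j$ both survive then $|E_i\cap E_j|\le1$ by rule 1, and rule 2 handles pairs with edges of $T$. It is connected because $T$ is. If a vertex lies in more than $D$ of the $E_i$, all of those are deleted; so every vertex has at most $D$ survivors and at most $2$ edges of $T$, and the maximum degree is at most $D+2=d$.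

**Step 3: from covering $s$-sets to $\alpha(F)$.** Let $Q$ be the number of deleted indices, and suppose every $s$-subset of $[N]$ contains some $E_i$. We show
$$\alpha(F)\le s-1+Q.\tag{5}$$
Let $J$ be independent in $F$. For each deleted $E_i$ that is contained in $J$, remove one of its vertices from $J$. The remaining set contains no deleted $E_i$, and it contains no surviving $E_i$ because $J$ does not. So it has at most $s-1$ elements, and at most $Q$ were removed.

It remains to bound $Q$ and to find a suitable $s$.

**Step 4: few deletions of types 1 and 2.** For a fixed $(r+1)$-set $f$, a union bound over the pairs in $f$ gives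
$$P(|E_i\cap f|\ge2)\le\binom{r+1}2\frac{(r+1)r}{N(N-1)}=\frac{r^2(r+1)^2}{2N(N-1)}.$$
The number of type 1 deletions is at most the number of pairs $i<j$ with $|E_i\cap E_j|\ge2$ (condition on $E_j$ to use the bound). Using $m\le DN/(2e(r+1))$, its expectation is at most
$$\frac{m^2}2\cdot\frac{r^2(r+1)^2}{2N(N-1)}\le\frac{D^2r^2}{16e^2}\cdot\frac N{N-1}\le D^2r^2 .$$
As $T$ has $(N-1)/r$ edges, the expected number of type 2 deletions is at most
$$m\cdot\frac{N-1}r\cdot\frac{r^2(r+1)^2}{2N(N-1)}=\frac{m\,r(r+1)^2}{2N}\le\frac{Dr(r+1)}{4e}\le D^2r^2 .$$
Together the expectation is at most $2D^2r^2$, so by Markov's inequality there are fewer than $12D^2r^2$ such deletions with probability at least $\frac56$.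

**Step 5: few deletions of type 3.** Let $\deg(v)$ be the number of indices $i$ with $v\in E_i$. Each index deleted by rule 3 contributes at least one pair $(i,v)$ with $v\in E_i$ and $\deg(v)>D$, so the number of such indices is at most $\sum_v\deg(v)\mathbf 1[\deg(v)>D]$. Here $\deg(v)\sim\mathrm{Bin}(m,\frac{r+1}N)$ has mean $\mu\le D/(2e)$, and $P(\deg(v)=k)\le\binom mk\big(\frac{r+1}N\big)^k\le\mu^k/k!$. Hence, writing $l=k-1$ and using $l!\ge(l/e)^l$,
$$\mathrm E\big[\deg(v)\mathbf 1[\deg(v)>D]\big]\le\sum_{k\ge D+1}\frac{\mu^k}{(k-1)!}=\mu\sum_{l\ge D}\frac{\mu^l}{l!}\le\mu\sum_{l\ge D}\Big(\frac{e\mu}l\Big)^l\le\mu\,2^{1-D}\le D2^{-D},$$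
because $e\mu/l\le D/(2l)\le\frac12$ for $l\ge D$. The expected number of type 3 deletions is at most $ND2^{-D}$, so with probability at least $\frac23$ there are at most $3ND2^{-D}$ of them. The factor $1/(2e)$ in the choice of $m$ is there for this estimate.

**Step 6: every $s$-set contains some $E_i$.** Let $s=\lceil xN\rceil$; then $s\le N$, and for $N$ large $s\le2xN$ and $s-r\ge xN/2$. A given $s$-set contains $E_i$ with probability
$$\frac{\binom s{r+1}}{\binom N{r+1}}=\prod_{k=0}^r\frac{s-k}{N-k}\ge\Big(\frac{s-r}N\Big)^{r+1}\ge\Big(\frac x2\Big)^{r+1}.$$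
So the expected number of $s$-sets containing no $E_i$ is at most
$$\binom Ns\Big(1-\Big(\frac x2\Big)^{r+1}\Big)^m\le\Big(\frac{eN}s\Big)^s\exp\Big(-\Big(\frac x2\Big)^{r+1}m\Big)\le\exp\Big(2xN\log\frac ex-xN\cdot\frac{x^rD}{2^{r+3}e(r+1)}\Big).$$
In the last step we used $eN/s\le e/x$, $e/x\ge1$ and $s\le2xN$ for the first factor, and $m\ge DN/(4e(r+1))$ for the second. By the definition of $x$, $x^rD=b\log D$, so
$$\frac{x^rD}{2^{r+3}e(r+1)}=\frac{16}e\log D\ge5\log D .$$
Since $D\ge3$, $\log D\ge1$ and $b\log D\ge1$, so
$$x\ge D^{-1/r}\ge D^{-1/2},\tag{6}$$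
and therefore $\log(e/x)\le1+\frac12\log D\le\frac32\log D$. The exponent is at most $3xN\log D-5xN\log D=-2xN\log D$, and the expectation is less than $\frac13$ for $N$ large. So with probability more than $\frac23$ every $s$-set contains some $E_i$.

**Step 7: conclusion.** The failure probabilities in Steps 4, 5, 6 add up to less than $\frac16+\frac13+\frac13<1$. For an outcome where nothing fails, (5) gives
$$\alpha(F)\le xN+3ND2^{-D}+12D^2r^2 .$$
For $D\ge3$ we have $D^{3/2}\le2^D$: it holds for $D=3$ since $3^{3/2}<6<8$, and from $D$ to $D+1$ the left side grows by a factor at most $(4/3)^{3/2}<2$. So $D2^{-D}\le D^{-1/2}\le x$ by (6). Also $12D^2r^2\le xN$ for $N$ large. Hence $\alpha(F)\le xN+3xN+xN=5xN$. $\square$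

## 5. Diluting $H_1$ by a disjoint union: proof of Theorem 1

Let $C_r$ be as in Lemma 2, let $d\ge K$ (so $d\ge5$) and $\delta\in[y_d,1]$. The plan is to take $H=H_1\sqcup F$, where $F$ has about $n_1/\delta$ vertices and $n_1$ is the number of vertices of $H_1$.

**Step 1: choice of sizes.** Take a large prime $p$ and $H_1$ as in Section 1, with $n_1=(rK+1)p$ vertices. Among $r$ consecutive integers starting from $\lceil n_1/\delta\rceil$ one is congruent to $1$ modulo $r$. So there is $N\equiv1\pmod r$ with $n_1/\delta\le N\le n_1/\delta+r$, and $N\ge N_0$ if $p$ is large. Let $F$ be as in Lemma 2 on $N$ vertices, so $\alpha(F)\le y_dN$. Let $H$ be the disjoint union of $H_1$ and $F$, with $n=n_1+N$ vertices. It is linear, and its maximum degree is exactly $d$: the maximum is $d$ in $H_1$ and at most $d$ in $F$.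

**Step 2: the independence number.** For the upper bounds,
$$\alpha(H)\le n_1+y_dN\le\delta N+\delta N\le2\delta n,\qquad \alpha(H)\le n_1+\delta N\le2n_1+\delta r\le3n_1 .$$
For the lower bound, $A$ is independent, so $\alpha(H)\ge rKp\ge n_1/2$. Since $n\le n_1+n_1/\delta+r\le2n_1/\delta+r\le3n_1/\delta$, we get $\alpha(H)\ge n_1/2\ge\delta n/6$.

**Step 3: the shadow.** The independent sets of $H$ are exactly the unions $J\cup J'$ with $J\in\mathcal I(H_1)$ and $J'\in\mathcal I(F)$. So if $I$ is uniform on $\mathcal I(H)$, then $I\cap V(H_1)$ is uniform on $\mathcal I(H_1)$. By Lemma 1 and $\alpha(H)\le3n_1$,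
$$\mathrm E|\partial_rI|\ge2^{-r-2}pd=\frac{2^{-r-2}}{rK+1}\,d\,n_1\ge\frac{2^{-r-2}}{3(rK+1)}\,d\,\alpha(H)=:c_r\,d\,\alpha(H).$$

Letting $p\to\infty$ gives infinitely many $n$. This proves Theorem 1, and with it the Corollary: the conjecture is false for every $r\ge2$. $\blacksquare$

## 6. The exact order of the failure: proof of Theorem 2

The loss in the trivial bound (3) is governed by $n/\alpha$, so an upper bound for $\Phi_r(d)$ amounts to a lower bound for $\alpha$. We recall the theorem of Duke, Lefmann and Rödl (*On uncrowded hypergraphs*, Random Structures & Algorithms 6 (1995) 209–212): for $k\ge3$ there are $c_k,t_k>0$ such that every linear $k$-uniform $n$-vertex hypergraph of maximum degree at most $t^{k-1}$, $t\ge t_k$, has an independent set of size at least $c_k\frac nt(\log t)^{1/(k-1)}$.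

**Step 1: upper bound.** Apply this with $k=r+1$ and $t=d^{1/r}$. If $d^{1/r}\ge t_k$, then
$$\alpha(H)\ge c_k\,n\,d^{-1/r}\Big(\frac{\log d}r\Big)^{1/r}.$$
For the finitely many $d\ge2$ with $d^{1/r}<t_k$, use the greedy bound $\alpha(H)\ge n/(rd+1)$ from Section 2. Together, there is $c>0$ depending only on $r$ with $\alpha(H)\ge c\,n(\log d/d)^{1/r}$ for all $d\ge2$. Inserting this in (3), the ratio defining $\Phi_r(d)$ is at most $\frac1r(n/\alpha)^{r-1}\le\frac1rc^{-(r-1)}(d/\log d)^{(r-1)/r}$.

**Step 2: lower bound.** For $d\ge K$ with $y_d\le1$ this is (4). Only finitely many $d\ge2$ remain, and for these it is enough to show $\Phi_r(d)>0$. Let $H$ be the star formed by $d$ edges that pairwise meet exactly in one vertex $v$. There are $2^{rd}$ independent sets avoiding $v$ (any subset of the other $rd$ vertices) and $(2^r-1)^d\le2^{rd}$ containing $v$ (no edge may be completed). So $P(v\notin I)\ge\frac12$. Given $v\notin I$, the set $I$ is a uniform subset of the other vertices, and each $e\setminus\{v\}$ lies in it with probability $2^{-r}$. Hence $\mathrm E|\partial_rI|\ge\frac12d2^{-r}>0$. $\blacksquare$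

Step 1 also shows that $(\log d/d)^{1/r}$ is the smallest possible order of $\alpha(H)/n$. So, by Theorem 1, the trivial bound $d\,\alpha(H)/r$ is tight up to a constant for every ratio $\alpha(H)/n$ between that order and order $1$.

## 7. Connected regular hypergraphs: proof of Theorem 3

The example $H_1\sqcup F$ is disconnected, and its quiet vertices have degree far below $d$. As soon as we add edges between $H_1$ and $F$ to repair this, Step 3 of Section 5 stops working: $I\cap V(H_1)$ is no longer uniform on $\mathcal I(H_1)$, because a subset of $A$ may now extend to $F$ in more or fewer ways than another.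

What survives is the cruder counting behind Lemma 1. Suppose we work with $L$ copies of $H_1$ and $F$, and no added edge lies inside $A^*$. Then there are still at least $2^{|A^*|}$ independent sets, and those with a bad trace number at most
$$2^{|A^*|}e^{-2pL}\cdot2^{pL}\cdot i(F)^L .$$
This is a small fraction as soon as $\log i(F)\le p/2$, since $2-\log2-\frac12>0$. We will bound $\log i(F)$ by $\alpha(F)\log(eN/\alpha(F))$, roughly. So $N$ must be smaller than before by a factor of order $\log d$, and this is where the extra logarithm in Theorem 3 comes from.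

**Step 1: parameters.** Let $d$ be large and put
$$g=\lfloor d/K\rfloor,\qquad y=C_r(\log g/g)^{1/r},\qquad z=2y\log(e/y),$$
with $C_r$ from Lemma 2. As $d\to\infty$ we have $y\to0$ and $z\to0$, so we may fix $d_0$, depending only on $r$, such that for $d\ge d_0$
$$g\ge5,\qquad y\le1,\qquad z\le\frac1{2r^2K}.$$
To find the order of $z$, note that $y\ge g^{-1/r}$ because $C_r\ge1$ and $\log g\ge1$, so $\log(e/y)\le1+\frac1r\log g\le2\log d$. Also $g\ge d/(2K)$, so $y\le C_r(2K\log d/d)^{1/r}$. Thus
$$z=O_r\big(d^{-1/r}(\log d)^{1+1/r}\big).\tag{7}$$

**Step 2: the building blocks.** Let $N\equiv1\pmod r$ be large. By Bertrand's postulate there is a prime $p$ with $zN\le p\le2zN$, and $p\ge\max(d,r+1)$ for $N$ large. Let $H_1$ on $A\cup B$ be as in Section 1; its $A$-degrees satisfy $g\le\deg_{H_1}(u)\le g+1$. Let $F$ be the hypergraph of Lemma 2 with degree parameter $g$ on a set $W$ of $N$ vertices, disjoint from $A\cup B$. It is connected and linear, with maximum degree at most $g$ and $\alpha(F)\le yN$.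

Since $r|A|=r^2Kp\le2r^2KzN\le N$, we can choose pairwise disjoint $r$-sets $\{w_1(u),\dots,w_r(u)\}\subseteq W$, one for each $u\in A$. Put $w_0(u)=u$. These are the vertices that will help to raise the degree of $u$ to $d$.

**Step 3: copies indexed by a grid, and lines across the copies.** Let $q>\max(d,r)$ be prime, $\Lambda=\mathbb Z_q\times\mathbb Z_{r+1}$ and $L=|\Lambda|$. Let $H$ have vertex set $(A\cup B\cup W)\times\Lambda$ and the following edges.

- (E1) $e\times\{\lambda\}$ for $e\in E(H_1)\cup E(F)$ and $\lambda\in\Lambda$.
- (E2) $\{(w_j(u),(a+js,c+j)):0\le j\le r\}$ for $u\in A$, $(a,c)\in\Lambda$ and $0\le s<d-\deg_{H_1}(u)$.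
- (E3) $\{(w,(a+js,j)):0\le j\le r\}$ for $w\in W$, $a\in\mathbb Z_q$ and $0\le s<d-k_w$, where $k_w$ is the number of (E1) and (E2) edges at $(w,\lambda)$.

We call vertices of $\{w\}\times\Lambda$ the vertices over $w$, and similarly for subsets. The set at index $\lambda$ is "copy $\lambda$". The (E2) and (E3) edges are lines of slope $s$ in the grid. For $r=2$ they look like
$$\{(u,(a,c)),\,(w_1(u),(a+s,c+1)),\,(w_2(u),(a+2s,c+2))\},\qquad \{(w,(a,0)),\,(w,(a+s,1)),\,(w,(a+2s,2))\}.$$
The (E2) edges bring the vertices over $A$ to degree $d$ and connect the copies; the (E3) edges then bring the vertices over $W$ to degree $d$. We check in Step 5 that $k_w$ is independent of $\lambda$ and at most $d$; (E3) makes sense by this, and nothing in Step 5 about $k_w$ refers to (E3).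

**Step 4: $H$ is linear.** We take two edges given by different parameters and show that they share at most one vertex. As edges have at least $3$ vertices, this also shows that different parameters give different edges, so degrees may be counted by parameters.

Two (E1) edges in different copies are disjoint. In the same copy, both come from $H_1$, or both from $F$, where linearity applies, or one comes from each and they are disjoint.

Each (E2) or (E3) edge has at most one vertex in each copy, because the second $\Lambda$-coordinates of its $r+1$ vertices are distinct. An (E1) edge lies in one copy, so the two meet in at most one vertex.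

Two (E2) edges for different $u$ are disjoint, because the sets $\{w_0(u),\dots,w_r(u)\}$ are pairwise disjoint. For the same $u$, let the parameters be $(a,c,s)$ and $(a',c',s')$. A common vertex over $w_j(u)$ has index $j$ in both edges, as the $w_j(u)$ are distinct. If there were common vertices of indices $j\ne j'$, then $c=c'$, $a+js=a'+js'$ and $a+j's=a'+j's'$. Subtracting, $(j-j')(s-s')\equiv0\pmod q$. Since $0<|j-j'|\le r<q$ and $|s-s'|<d<q$, this gives $s=s'$ and then $a=a'$, so the parameters coincide.

Two (E3) edges over different $w$ are disjoint. Over the same $w$, a common vertex has the same index $j$ in both, read off from its second $\Lambda$-coordinate. So two common vertices give $a+js=a'+js'$ and $a+j's=a'+j's'$ with $j\ne j'$, and the same computation gives $s=s'$, $a=a'$.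

An (E3) edge lies over a single $w\in W$, and an (E2) edge has at most one vertex over $w$. So they share at most one vertex.

**Step 5: $H$ is $d$-regular.** Vertices over $B$ lie only in (E1) edges and have degree $d$.

For fixed $u$, $s$ and $j$, a vertex $(w_j(u),(a',c'))$ lies, with index $j$, in exactly one (E2) edge with this $u$ and $s$: the one with $c=c'-j$, $a=a'-js$. So a vertex over $u\in A$ lies in $\deg_{H_1}(u)$ edges of type (E1) and $d-\deg_{H_1}(u)$ of type (E2), in total $d$.

A vertex over $w\in W$ lies in $\deg_F(w)\le g$ edges of type (E1). It lies in no (E2) edge if $w$ is not one of the $w_j(u)$. If $w=w_j(u)$, it lies in $d-\deg_{H_1}(u)\le d-g$ of them. So $k_w\le d$ and $k_w$ does not depend on $\lambda$. This is why $F$ was given degree parameter $g$ and not $d$. For fixed $w$ and $s$, each $(w,(a',j))$ lies in exactly one (E3) edge, the one with $a=a'-js$ where $0\le j\le r$ represents the second coordinate. So the vertex has degree $k_w+(d-k_w)=d$.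

**Step 6: $H$ is connected.** Each $W\times\{\lambda\}$ is connected by (E1), as $F$ is connected. We have $d-\deg_{H_1}(u)\ge d-g-1\ge2$, so (E2) contains edges with $s=0$ and with $s=1$ for every $u$. Each vertex over $A$ lies in an (E2) edge, which meets vertices over $W$, and each vertex over $B$ lies in an (E1) edge, which meets vertices over $A$. It remains to join the sets $W\times\{\lambda\}$.

The (E2) edge with $s=0$ contains $(w_1(u),(a,c+1))$ and $(w_2(u),(a,c+2))$. As $c$ runs over $\mathbb Z_{r+1}$, this puts $W\times\{(a,c)\}$ and $W\times\{(a,c+1)\}$ in one component for all $a,c$. The (E2) edges with $s=0$ and $s=1$ through $(u,(a,c))$ contain $(w_1(u),(a,c+1))$ and $(w_1(u),(a+1,c+1))$ respectively. So the copies of $W$ at $(a,c+1)$ and $(a+1,c+1)$ are also in one component. Thus all of them are.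

**Step 7: counting the independent sets of $F$.** For real $0<M\le N$,
$$\sum_{k\le M}\binom Nk\le\sum_{k=0}^{N}\binom Nk\Big(\frac MN\Big)^{k-M}=\Big(\frac NM\Big)^M\Big(1+\frac MN\Big)^N\le\Big(\frac{eN}M\Big)^M ,$$
because $(M/N)^{k-M}\ge1$ for $k\le M$. All independent sets of $F$ have size at most $yN\le N$, so taking $M=yN$,
$$\log i(F)\le yN\log(e/y)=\frac{zN}2\le\frac p2 .\tag{8}$$

**Step 8: the shadow of a random independent set.** Put $A^*=A\times\Lambda$. Every edge of $H$ has a vertex over $B$ or over $W$, so all subsets of $A^*$ are independent and $i(H)\ge2^{|A^*|}$. If $I$ is independent in $H$, then for each $\lambda$ the set $I\cap(W\times\{\lambda\})$ is independent in a copy of $F$. So given $I\cap A^*$, there are at most $2^{pL}$ choices for $I\cap(B\times\Lambda)$ and $i(F)^L$ for $I\cap(W\times\Lambda)$. The (E1) edges contain $L$ disjoint copies of $H_1$. By the Claim of Section 3 applied to them, and (8),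
$$P(I\cap A^*\text{ bad})\le\frac{2^{|A^*|}e^{-2pL}\cdot2^{pL}\cdot i(F)^L}{2^{|A^*|}}\le e^{-pL(2-\log2-\frac12)}\le\tfrac12 .$$
For each of the $pdL$ edges $e$ of these copies with $e\cap A^*\subseteq I$, the $r$-set $e\cap A^*$ is in $\partial_rI$, and distinct edges give distinct $r$-sets since $H$ is linear. So $|\partial_rI|\ge X(I\cap A^*)$, and
$$\mathrm E|\partial_rI|\ge\tfrac12\cdot2^{-r-1}pdL=2^{-r-2}pdL .$$

**Step 9: the independence number and the conclusion.** As $y\le1$, $\log(e/y)\ge1$, so $z\ge2y$ and $yN\le zN/2\le p/2$. Hence
$$\alpha(H)\le L\big(|A|+|B|+\alpha(F)\big)\le L(rKp+p+yN)\le(rK+2)pL .$$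
Also $n\ge LN\ge Lp/(2z)$, since $p\le2zN$. Therefore, using (7),
$$\mathrm E|\partial_rI|\ge\frac{2^{-r-2}}{rK+2}\,d\,\alpha(H),\qquad \frac{\alpha(H)}n\le2(rK+2)z=O_r\big(d^{-1/r}(\log d)^{1+1/r}\big).$$
Varying $N$ or $q$ gives infinitely many $H$. Finally, with $c=2^{-r-2}/(rK+2)$,
$$\frac{\mathrm E|\partial_rI|}{d\,\alpha(H)^rn^{1-r}}\ge c\Big(\frac n{\alpha(H)}\Big)^{r-1}\ge c'\,d^{(r-1)/r}(\log d)^{-(r^2-1)/r},$$
where the exponent of the logarithm is $(r-1)\big(1+\frac1r\big)=\frac{r^2-1}r$. $\blacksquare$
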